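# Excess intersections $Y\cap\phi^n(Z)$ and $p$-adic families of ideals

## 1. Ideals whose coefficients are analytic functions of an integer

Fix a prime $p\ge 3$. Let $\mathcal A=\mathbb Q_p\langle T\rangle$ be the ring of power series $\sum_{s\ge0} g_sT^s$ with $g_s\in\mathbb Q_p$ and $g_s\to 0$. It is complete for the norm $\max_s|g_s|$. A series $g\in\mathcal A$ can be evaluated at every $m\in\mathbb Z_p$, in particular at every integer; evaluation is a ring homomorphism $\mathcal A\to\mathbb Q_p$, and $|g(m)|$ is at most the norm of $g$. We use one textbook fact about $\mathcal A$.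

**Strassmann's theorem.** A nonzero element of $\mathcal A$ has only finitely many zeros in $\mathbb Z_p$.

*Example.* For $m\in\mathbb Z$ we have $(1+p)^m=\sum_s\binom ms p^s$, and this is the value at $m$ of an element of $\mathcal A$. Indeed $\binom Ts p^s=\frac{p^s}{s!}\,T(T-1)\cdots(T-s+1)$, the polynomial $T(T-1)\cdots(T-s+1)$ has integer coefficients, and
$$\operatorname{ord}_p\!\Big(\frac{p^s}{s!}\Big)\ \ge\ s-\frac{s}{p-1}\ \ge\ \frac s2\qquad(p\ge3),\tag{1.1}$$
so the norms of the summands tend to $0$. By contrast, $m\mapsto(-1)^m$ is not the restriction of any $g\in\mathcal A$: then $g-1$ would vanish at all even integers but not at the odd ones, against Strassmann. A function such as $(-1)^m$ is analytic only on each residue class modulo $2$. Residue classes will enter the theorem for this reason.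

Now let $B$ be a noetherian local $\mathbb Q_p$-algebra with maximal ideal $\mathfrak m$ and residue field $\mathbb Q_p$. Each $B/\mathfrak m^{d+1}$ is a finite-dimensional $\mathbb Q_p$-vector space.

**Definition 1.1.** A sequence $(g(m))_{m\in\mathbb Z}$ in $B$ is *analytic* if, for every $d\ge0$, the coordinates of the class of $g(m)$ in a basis of $B/\mathfrak m^{d+1}$ are the values at $m$ of fixed elements of $\mathcal A$. An *analytic family of ideals* is a family $J_m=(g_1(m),\dots,g_r(m))\subset B$, $m\in\mathbb Z$, with $r$ fixed and all sequences $(g_i(m))$ analytic.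

The choice of basis does not matter. It is even enough to write the class of $g(m)$ as $\sum_i\gamma_i(m)y_i$ with $\gamma_i\in\mathcal A$ and $(y_i)$ a finite spanning set: expand each $y_i$ in a basis, with constant coefficients.

*Example.* Let $B=\mathbb Q_p[x,y]_{(x,y)}$ and $J_m=(y-x,\ y-(1+p)^mx)=(y-x,\ ((1+p)^m-1)x)$. For $m\ne0$ this is the maximal ideal and $\dim B/J_m=0$. For $m=0$ it is $(y-x)$ and the dimension is $1$.

The proof turns on the following dichotomy. The zero ring has dimension $-\infty$.

**Lemma 1.2.** Let $(J_m)$ be an analytic family of ideals in $B$ and $j\ge0$. Then $\{m\in\mathbb Z:\dim B/J_m\ge j\}$ is either finite or all of $\mathbb Z$.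

The idea is that "dimension at least $j$" can be written as infinitely many conditions, each saying that a matrix over $\mathcal A$, evaluated at $m$, has small rank.

**Step 1: dimension through truncations.** We claim that for an ideal $J\subset B$ and $j\ge1$, we have $\dim B/J\ge j$ if and only if, for all $u=(u_1,\dots,u_{j-1})$ with $u_l\in\mathfrak m$ and all $d\ge0$,
$$\dim_{\mathbb Q_p}B/\big(J+(u)+\mathfrak m^{d+1}\big)\ \ge\ d+1.\tag{1.2}$$

Put $C=B/(J+(u))$, with maximal ideal $\mathfrak c$ if $C\ne0$. The left side of (1.2) is $\dim_{\mathbb Q_p} C/\mathfrak c^{d+1}$ (and $0$ if $C=0$). If $\dim C\ge1$, then $\mathfrak c^i\ne\mathfrak c^{i+1}$ for all $i$: otherwise $\mathfrak c^i=0$ by Nakayama and $\dim C=0$. So each of the $d+1$ quotients $\mathfrak c^i/\mathfrak c^{i+1}$, $0\le i\le d$, contributes at least $1$, and (1.2) holds for all $d$. If $\dim C\le0$ (including $C=0$), then $C$ has finite length, the left side of (1.2) is bounded, and (1.2) fails for large $d$. Hence, for fixed $u$, (1.2) holds for all $d$ if and only if $\dim C\ge1$.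

It remains to let $u$ vary. Dividing a local ring by one element of its maximal ideal lowers the dimension by at most $1$. So if $\dim B/J\ge j$, every $u$ gives $\dim C\ge 1$. If $0\le\dim B/J\le j-1$, take for $u$ lifts of a system of parameters of $B/J$, padded by zeros; then $\dim C=0$. If $B/J=0$, take $u=0$; then $C=0$. This proves the claim.

For $j=0$ the criterion is simpler: $\dim B/J\ge0$ iff $J\subset\mathfrak m$ iff $\dim_{\mathbb Q_p}B/(J+\mathfrak m)\ge1$.

**Step 2: each condition is a rank condition.** Fix $u$ and $d$, and put $D=\dim_{\mathbb Q_p}B/\mathfrak m^{d+1}$. Choose generators $x_1,\dots,x_e$ of $\mathfrak m$. Since $B/\mathfrak m=\mathbb Q_p$, the monomials $x^\beta$ of degree $i$ span $\mathfrak m^i/\mathfrak m^{i+1}$ over $\mathbb Q_p$, so the $x^\beta$ with $|\beta|\le d$ span $B/\mathfrak m^{d+1}$. Therefore the subspace $(J_m+(u)+\mathfrak m^{d+1})/\mathfrak m^{d+1}$ is spanned by the vectors $x^\beta g$ with $|\beta|\le d$ and $g$ one of $u_1,\dots,u_{j-1},g_1(m),\dots,g_r(m)$. Their number does not depend on $m$. Multiplication by $x^\beta$ is a fixed linear map on $B/\mathfrak m^{d+1}$,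 and the $u_l$ do not depend on $m$. So in a fixed basis these vectors form a fixed matrix over $\mathcal A$, evaluated at $m$. Condition (1.2) says that this matrix has rank at most $D-(d+1)$. If $D-(d+1)\ge0$, this is the vanishing at $m$ of all minors of size $D-d$, and these lie in $\mathcal A$. If $D-(d+1)<0$, the condition never holds, and we express it as the vanishing of the constant function $1\in\mathcal A$. The criterion for $j=0$ is treated the same way, with $B/\mathfrak m$, no $u$, and rank at most $0$.

**Step 3: Strassmann.** Collecting these functions over all $u$ and $d$, we get a (possibly infinite) set $G\subset\mathcal A$ with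
$$\{m\in\mathbb Z:\dim B/J_m\ge j\}=\{m\in\mathbb Z: g(m)=0\text{ for all }g\in G\}.$$
If $G\subset\{0\}$, this is $\mathbb Z$. Otherwise it lies in the zero set of one nonzero $g\in G$, which is finite. $\square$

A single truncation would not suffice: for $J=(y,x^r)$ in $\mathbb Q_p[x,y]_{(x,y)}$ the left side of (1.2) with $j=1$ is $\min(d+1,r)$, and the inequality is violated only from $d=r$ on. Infinitely many conditions do no harm, since Strassmann needs only one that is not identically satisfied.

## 2. Intersections along a common subvariety

Lemma 1.2 will be applied to the following situation, from John Lesieutre and Daniel Litt, "Dynamical Mordell-Lang and Automorphisms of Blow-ups", arXiv:1604.08216 (2016).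

Let $k$ be algebraically closed of characteristic $0$, $X$ a smooth variety over $k$, $\phi:X\to X$ an automorphism, and $V\subset X$ a subvariety with $\phi(V)=V$. Let $Y,Z$ be irreducible closed subvarieties containing $V$, with $Y$ regular at the generic point $\eta_V$ of $V$, and
$$\operatorname{codim}_XY+\operatorname{codim}_XZ=\operatorname{codim}_XV.\tag{2.1}$$
Since $\phi(V)=V$, every $Y\cap\phi^n(Z)$ contains $V$. It has the *expected dimension along $V$* if $\operatorname{codim}_{\eta_V}(Y\cap\phi^n(Z))=\operatorname{codim}_{\eta_V}V$, that is, if $V$ is a component of it. Otherwise it has *larger than expected dimension along $V$*. We call the set of $n\in\mathbb Z$ for which the latter happens the *exceptional set*.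

A subset of $\mathbb Z$ is *semilinear* if it is the union of a finite set and finitely many residue classes $a+N\mathbb Z$, $N\ge1$. One may always pass to a common modulus: $\{5\}\cup 2\mathbb Z\cup(1+3\mathbb Z)$ is $\{5\}$ together with the classes $0,1,2,4$ modulo $6$. Every infinite semilinear set contains a whole residue class, so it is unbounded below; for instance, $\{2^i:i\ge0\}$ is not semilinear.

If $\operatorname{codim}_X Z=1$, the exceptional set is known to be semilinear. The question is what happens when $Z$ is no longer a divisor: *suppose $\operatorname{codim}(Y)>1$; is the exceptional set semilinear?* The answer is yes, and the proof uses neither the regularity of $Y$ nor (2.1).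

For a closed subscheme $W$ of a finite type scheme $X$ and a point $\eta\in X$, let $\dim_\eta W$ be the maximum of the dimensions of the irreducible components of $W$ containing $\eta$, and $-\infty$ if there are none.

**Theorem 2.1.** Let $k$ be a field of characteristic $0$, $X$ a separated $k$-scheme of finite type, $\phi_1,\dots,\phi_r$ $k$-automorphisms of $X$ (not assumed to commute), $Z_1,\dots,Z_r\subset X$ closed subschemes, and $V\subset X$ an irreducible closed subset with generic point $\eta$. For every integer $j\ge0$,
$$E_j=\{n\in\mathbb Z:\dim_\eta(\phi_1^n(Z_1)\cap\dots\cap\phi_r^n(Z_r))\ge j\}$$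
is semilinear. The modulus can be chosen independently of $j$.

**Corollary 2.2.** In the setting of the question, with no restriction on $\operatorname{codim}Y$ or $\operatorname{codim}Z$, the exceptional set is semilinear.

*Proof from Theorem 2.1.* Take $r=2$, $\phi_1=\mathrm{id}$, $Z_1=Y$, $\phi_2=\phi$, $Z_2=Z$. Since $V\subset Y\cap\phi^n(Z)$, the dimension is larger than expected iff $V$ is not a component, iff some component strictly contains $V$, iff $\dim_\eta(Y\cap\phi^n(Z))\ge\dim V+1$. So the exceptional set is $E_{\dim V+1}$. $\square$

**Theorem 2.3.** Let $k$ be algebraically closed of characteristic $0$ and $b,c\ge1$. The sets occurring as exceptional sets in the setting of the question ($X$ irreducible) with $\operatorname{codim}Y=b$, $\operatorname{codim}Z=c$ are exactly: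

1. $(b,c)=(1,1)$: $\emptyset$, one-element sets, and single residue classes $a+N\mathbb Z$;
2. $(b,c)\in\{(1,2),(2,1)\}$: finite sets, and finite unions of residue classes;
3. all other $(b,c)$, in particular all $b,c\ge2$: all semilinear sets.

Every listed set is realized with $X=\mathbb A^{b+c}$, $\phi$ linear, $V=\{0\}$, $Y$ smooth.

**Proposition 2.4.** If $k$ is algebraically closed of characteristic $p>0$ and not algebraic over $\mathbb F_p$, the analogue of Corollary 2.2 fails, already for $(b,c)=(2,2)$.

## 3. Lines in a plane, planes in four-space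

**Two lines in $\mathbb A^2$.** Let $\phi$ be linear, $V=\{0\}$, and $Y,Z$ lines through $0$. The intersection $Y\cap\phi^n(Z)$ is $\{0\}$ unless $\phi^n(Z)=Y$. If $n_0$ is exceptional, then $n$ is exceptional iff $\phi^{n-n_0}(Z)=Z$. So the exceptional set is empty or a coset of a subgroup of $\mathbb Z$. Both kinds of coset occur. With $\phi^{-n}(x_0,x_1)=(x_0,x_1+nx_0)$, $Y=k(1,0)$, $Z=k(1,s)$ we get $\phi^{-n}(Y)=k(1,n)$ and the set $\{s\}$. With $\zeta$ a primitive $N$-th root of unity, $\phi^{-n}=\mathrm{diag}(1,\zeta^n)$, $Y=k(1,1)$, $Z=k(1,\zeta^a)$, we get $a+N\mathbb Z$.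

**Two planes in $\mathbb A^4$.** With $\phi$ linear and $Y,Z$ planes through $0$, the integer $n$ is exceptional iff $\phi^{-n}(Y)\cap Z\ne0$, iff a $4\times4$ determinant vanishes. For instance let
$$\phi^{-1}=\mathrm{diag}(1,t,1+t,1),\quad Y=\{(s,s,s,w)\},\quad Z=\{x_2=x_0+x_1,\ x_3=0\},\tag{3.1}$$
with $t\ne0,-1$. The points of $\phi^{-n}(Y)\cap Z$ are the $(s,st^n,s(1+t)^n,0)$ with $s\big((1+t)^n-t^n-1\big)=0$. So the exceptional set is $\{n:(1+t)^n=1+t^n\}$. For $t=3$ in characteristic $0$ the equation is $4^n=1+3^n$: it holds for $n=1$; for $n\ge2$ the left side is larger (dividing by $4^n$, $4^{-n}+(3/4)^n\le\frac1{16}+\frac9{16}<1$); for $n\le0$ it fails because $4^n\le1<1+3^n$. The set is $\{1\}$.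

One might hope to argue with semicontinuity: the linear maps $g$ with $\dim(gY\cap Z)\ge1$ form a Zariski closed set. But this only turns the question into "for which $n$ does $\phi^{-n}$ lie in a given closed set?", and $n$ is not a point of an algebraic variety. The semicontinuity argument is blind to the characteristic, while in characteristic $p$ with $t$ transcendental over $\mathbb F_p$ the same example (3.1) has exceptional set $\{p^i:i\ge0\}$ (Section 9). So something that uses characteristic $0$ has to be brought in. Analytic functions of $n$ will do this.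

## 4. Excess curves that move with $n$

Suppose first that $\operatorname{codim}Z=1$. By (2.1), $\dim Y=\dim V+1$. If $V$ is not a component of $Y\cap\phi^n(Z)$, this intersection contains an irreducible closed $W'\supsetneq V$. Then $\dim W'\ge\dim Y$ and $W'\subset Y$, so $W'=Y$. Hence the exceptional set is $\{n:\phi^{-n}(Y)\subset Z\}$. This is a *containment*: it says that the equations of $Z$, pulled back by $\phi^{-n}$, vanish on the fixed variety $Y$. Such a condition is a list of equations on Taylor coefficients, and it is natural to try to make each coefficient an analytic function of $n$ on residue classes and to apply Strassmann.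

The sensible first attempt in general is to reduce to this: find finitely many irreducible $W\supsetneq V$ such that the exceptional set is the union of the sets $\{n: W\subset Y\cap\phi^n(Z)\}$. This fails already for $(b,c)=(2,2)$.

*Example.* Let $X=\mathbb A^4$, $V=\{0\}$, and
$$\phi^{-n}(x_0,x_1,x_2,x_3)=(x_0,\ x_1,\ x_2+nx_0,\ x_3+2nx_2+n^2x_0).$$
These are the powers of $\phi^{-1}$: applying the formula for $n$ and then for $n'$, the last coordinate is $x_3+2nx_2+n^2x_0+2n'(x_2+nx_0)+n'^2x_0=x_3+2(n+n')x_2+(n+n')^2x_0$. Let $Y=\{(s,w,0,0)\}$, so $\phi^{-n}(Y)=\{(s,w,ns,n^2s)\}$, and let $Z=\{x_1=x_2,\ x_0x_3=x_1^2\}$. This is the cone over the conic of points $[1:\tau:\tau:\tau^2]$ and $[0:0:0:1]$, an irreducible surface. A nonzero point $(s,w,ns,n^2s)$ lies on $Z$ iff $w=ns$ and $n^2s^2=w^2$, that is, $w=ns$ with $s\neq 0$. So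
$$Y\cap\phi^n(Z)=k\,(1,n,0,0)\qquad\text{for every }n.$$
The exceptional set is $\mathbb Z$, but the excess curves are pairwise different lines. No irreducible closed $W\supsetneq\{0\}$ lies in $Y\cap\phi^n(Z)$ for two values of $n$.

When $\operatorname{codim}Z\ge2$ there is thus no fixed variety on which functions have to vanish: one has to detect the *existence* of an excess component without naming it. Lemma 1.2 does this. The ideal of $Y\cap\phi^n(Z)$ varies, and (1.2) reads its dimension off the sizes of its truncations, which are ranks of matrices.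

A second difficulty is that Lemma 1.2 needs a fixed local ring with residue field $\mathbb Q_p$, whereas the point of interest is the generic point $\eta$ of $V$. Even if $\phi(V)=V$, the automorphism acts on $\mathcal O_{X,\eta}$ through a possibly nontrivial automorphism of the residue field $k(V)$; for example, with $V=\{y=0\}\subset\mathbb A^2$ and $\phi(x,y)=(x+1,y)$, pullback sends $x\in k(V)=k(x)$ to $x+1$. The remedy is to make $\eta$ a rational point over a bigger field, embed that field in $\mathbb Q_p$, and use the fact that modulo $p$ there are only finitely many rational points. The rational point itself need not be fixed by any power of the $\phi_i$. Only its reduction will be, and that turns out to be enough.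

## 5. Turning the generic point into a $\mathbb Q_p$-point

We begin the proof of Theorem 2.1. Two standard facts are used.

- (F1) If $W$ is an irreducible finite type scheme over a field $k_0$ and $L\supset k_0$ is a field, every irreducible component of $W_L$ has dimension $\dim W$, and its generic point maps to that of $W$.
- (F2) If $w$ is a closed point of a finite type scheme $W$ over a field, $\dim\mathcal O_{W,w}$ is the maximum of the dimensions of the components of $W$ through $w$.

**Step 1: descent to a finitely generated field.** The purpose is to have only finitely many coefficients in play. The schemes $X$, $Z_i$, $V$ (with reduced structure) and the morphisms $\phi_i^{\pm1}$ are given by finitely many equations. So there is a subfield $k_0\subset k$, finitely generated over $\mathbb Q$, over which they are defined, by $X_0$, $Z_{i,0}$, $V_0$ and $\phi_i$. The map $V=(V_0)_k\to V_0$ is faithfully flat. So $V_0$ is irreducible as the image of $V$, and reduced because its rings of functions on affine opens inject into those of $V$. Thus $V_0$ is integral; let $\eta_0$ be its generic point,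 which is the image of $\eta$. Put $K=k_0(V_0)$, a finitely generated field over $\mathbb Q$. The canonical morphism $\operatorname{Spec}K\to X_0$ with image $\eta_0$ defines a $K$-rational point $v$ of $X_K=(X_0)_K$ lying over $\eta_0$.

**Step 2: local dimension does not notice the change.** We show that the dimension at $\eta$ can be computed at any rational point over $\eta_0$.

**Lemma 5.1.** Let $L\supset k_0$ be a field, $w$ an $L$-rational point of $X_L=(X_0)_L$ lying over $\eta_0$, and $W_0\subset X_0$ a closed subscheme. Then $\dim_\eta(W_0)_k=\dim\mathcal O_{(W_0)_L,w}$.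

*Proof.* We show that both sides equal $\max\{\dim W_0'\}$, where $W_0'$ runs over the irreducible components of $W_0$ containing $\eta_0$ (and $-\infty$ if there are none).

The components of $(W_0)_L$ are exactly the components of the $(W_0')_L$, where $W_0'$ runs over the components of $W_0$. Each component of $(W_0)_L$ is irreducible and lies in some $(W_0')_L$, hence is a component of it. Conversely, let $T$ be a component of $(W_0')_L$, and suppose it lies in a component $T'$ of $(W_0)_L$, with $T'\subset (W_0'')_L$. The generic point of $T$ maps to that of $W_0'$ by (F1), so $W_0'\subset W_0''$. Hence $W_0'=W_0''$ and $T=T'$. The same holds over $k$.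

Since $(W_0')_L$ is the preimage of $W_0'$, we have $w\in(W_0')_L$ iff $\eta_0\in W_0'$. The point $w$ is $L$-rational, hence closed. By (F2) and (F1), $\dim\mathcal O_{(W_0)_L,w}$ is the asserted maximum.

Over $k$: if $\eta_0\in W_0'$, then $V_0\subset W_0'$ and $V\subset(W_0')_k$. As $V$ is irreducible, it lies in a component of $(W_0')_k$, of dimension $\dim W_0'$ by (F1). Conversely, if a component of $(W_0')_k$ contains $\eta$, then $\eta_0\in W_0'$. So $\dim_\eta(W_0)_k$ is the same maximum. $\square$

**Step 3: a model over $\mathbb Z_p$.** To reduce modulo $p$ we need integral coefficients. There is a finitely generated subring $A\subset K$ over which the data extend: a finite type scheme $\mathcal X/A$ with generic fibre $X_K$, automorphisms $\phi_i$ of $\mathcal X$ (extend $\phi_i$ and $\phi_i^{-1}$, and enlarge $A$ until their composites are the identity), closed subschemes $\mathcal Z_i$, and a section $v:\operatorname{Spec}A\to\mathcal X$. We now use a theorem of Lech and Cassels (J. W. S. Cassels, *An embedding theorem for fields*, Bull. Austral. Math. Soc. 14 (1976)).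

**Theorem 5.2 (Lech, Cassels).** If $K$ is finitely generated over $\mathbb Q$ and $C\subset K\setminus\{0\}$ is finite, then for infinitely many primes $p$ there is an embedding $K\hookrightarrow\mathbb Q_p$ sending every element of $C$ to a $p$-adic unit.

Apply it with $C$ a set of nonzero ring generators of $A$, and fix such an embedding with $p\ge3$. Then $A$ maps into $\mathbb Z_p$. Base change everything along $A\to\mathbb Z_p$, keeping the notation. The generic fibre of $\mathcal X$ is now $X_{\mathbb Q_p}=(X_0)_{\mathbb Q_p}$. The section $v\in\mathcal X(\mathbb Z_p)$ restricts to a $\mathbb Q_p$-rational point of the generic fibre, also called $v$, lying over $\eta_0$.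

Applying Lemma 5.1 with $L=\mathbb Q_p$, $w=v$ and $W_0=\bigcap_i\phi_i^n(Z_{i,0})$, and writing $B=\mathcal O_{X_{\mathbb Q_p},v}$ and $J_n\subset B$ for the ideal of $\bigcap_i\phi_i^n(Z_i)$ in $X_{\mathbb Q_p}$, we get
$$n\in E_j\iff\dim B/J_n\ge j.\tag{5.1}$$
It remains to show that on each residue class modulo a suitable $N$ the $J_n$ form an analytic family of ideals.

## 6. Coordinates around the reduced point

**Step 4: a fixed reduced point.** This step provides a power of each $\phi_i$ that acts on one local ring. Let $\bar v\in\mathcal X(\mathbb F_p)$ be the reduction of $v$. The set $\mathcal X(\mathbb F_p)$ is finite and the $\phi_i$ permute it, so there is $N_1\ge1$ with $\phi_i^{N_1}(\bar v)=\bar v$ for all $i$. Let $O=\mathcal O_{\mathcal X,\bar v}$, a noetherian local ring with maximal ideal $\mathfrak n$ and residue field $\mathbb F_p$, and let $P=\ker(v^*:O\to\mathbb Z_p)$. The map $v^*$ is a local homomorphism of $\mathbb Z_p$-algebras, so it is onto, $O/P=\mathbb Z_p$, and $\mathfrak n=(v^*)^{-1}(p\mathbb Z_p)=P+pO$.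

**Step 5: generators of $P$.** We need coordinates centered at $v$, not just at $\bar v$. As $\mathfrak n=P+pO$, we can choose $x_1,\dots,x_e\in P$ whose classes form a basis of $\mathfrak n/(\mathfrak n^2+pO)$ over $\mathbb F_p$. By Nakayama, $\mathfrak n=(p,x_1,\dots,x_e)$.

We claim that $P=(x_1,\dots,x_e)$. The ring $O/(x)$ is noetherian local with principal maximal ideal $(p)$, and $p$ is not nilpotent in it since it surjects onto $\mathbb Z_p$. So $O/(x)$ is a discrete valuation ring. The kernel of $O/(x)\to\mathbb Z_p$ is a prime ideal, and it is not the maximal ideal because $\mathbb Z_p$ is not a field. Hence it is $0$, which is the claim.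

Neither flatness nor regularity of $\mathcal X$ has been used; $O$ may have $p$-torsion and $X$ may be singular at $v$.

**Step 6: power series and truncations.** We want to compute classes in $B/\mathfrak m^{d+1}$ with genuine power series. The prime $P$ is the point $v$ of the generic fibre, which is open in $\mathcal X$. So $B=O_P$, with maximal ideal $\mathfrak m=(x_1,\dots,x_e)B$ and residue field $\operatorname{Frac}(O/P)=\mathbb Q_p$. As in Section 1, the $x^\alpha$ with $|\alpha|\le d$ span $B/\mathfrak m^{d+1}$ over $\mathbb Q_p$.

Let $\hat O$ be the $\mathfrak n$-adic completion of $O$, and $S=\mathbb Z_p[[x_1,\dots,x_e]]$ (with the $x_l$ now regarded as variables), with maximal ideal $\mathfrak n_S=(p,x)$. There is a continuous surjection $\lambda:S\to\hat O$, $x_l\mapsto x_l$: as $\mathfrak n=(p,x)$ and the residue field is $\mathbb F_p$, any element of $\hat O$ is a convergent sum of polynomials in $p,x$ that are homogeneous of degrees $0,1,2,\dots$ with integer coefficients.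

Each $O/P^{d+1}$ is a finite $\mathbb Z_p$-module, because each $P^i/P^{i+1}$ is a finite module over $O/P=\mathbb Z_p$. On it the $\mathfrak n$-adic and $p$-adic topologies agree: $p^iO\subset\mathfrak n^i$, and $\mathfrak n^i=(P+pO)^i\subset P^{d+1}+p^{i-d}O$ for $i\ge d$. So $O/P^{d+1}$ is complete, and $O\to O/P^{d+1}$ extends to $\hat O$. We get ring maps
$$\pi_d:S\xrightarrow{\ \lambda\ }\hat O\to O/P^{d+1}\to B/\mathfrak m^{d+1},\qquad \pi_d\Big(\sum_\alpha c_\alpha x^\alpha\Big)=\sum_{|\alpha|\le d}c_\alpha x^\alpha.\tag{6.1}$$
The formula holds because $\pi_d$ is a $\mathbb Z_p$-algebra map with $x_l\mapsto x_l$, and the terms with $|\alpha|>d$ sum to an element of the ideal $(x)^{d+1}S$, which goes to $0$. Moreover: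
$$\text{if }\tilde h\in S\text{ lifts the image of }h\in O\text{ in }\hat O,\text{ then }\pi_d(\tilde h)\text{ is the class of }h\text{ in }B/\mathfrak m^{d+1}.\tag{6.2}$$

## 7. Interpolating the iterates

Fix $i$ and let $\psi=\phi_i^{-N_1}$. It fixes $\bar v$, so $\psi^*$ is an automorphism of the $\mathbb Z_p$-algebra $O$, and hence of $\hat O$.

**Step 7: lifting $\psi^*$ to power series.** In $S$, unlike $\hat O$, elements have well-defined coefficients. Choose $f_l\in\mathfrak n_S$ lifting $\psi^*(x_l)$, and let $\tilde\psi:S\to S$ be the continuous $\mathbb Z_p$-algebra map with $x_l\mapsto f_l$. Then $\lambda\tilde\psi=\psi^*\lambda$, since both sides are continuous $\mathbb Z_p$-algebra maps that agree on the $x_l$. Write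
$$f_l=f_l(0)+\sum_ja_{lj}x_j+\sum_{|\alpha|\ge2}c_{l,\alpha}x^\alpha,\qquad f_l(0)\in p\mathbb Z_p.$$
The matrix $(a_{lj}\bmod p)$ describes the action of $\psi^*$ on $\mathfrak n/(\mathfrak n^2+pO)$ in the basis $x_1,\dots,x_e$, so it is invertible. On $\mathfrak n_S/\mathfrak n_S^2$, with basis $p,x_1,\dots,x_e$, the map $\tilde\psi$ fixes $p$ and sends $x_l$ to $f_l(0)+\sum_ja_{lj}x_j$. This is block triangular with invertible diagonal blocks, so it is bijective. The associated graded ring of $S$ is generated in degree $1$ and finite-dimensional in each degree, so $\tilde\psi$ is surjective, hence bijective, on it. Thus $\tilde\psi$ is bijective on every $S/\mathfrak n_S^i$ and, passing to the limit, an automorphism of $S$. From $\lambda\tilde\psi=\psi^*\lambda$ we get $\lambda\tilde\psi^m=(\psi^*)^m\lambda$ for all $m\in\mathbb Z$: $\tilde\psi^m$ lifts $(\psi^*)^m$.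

**Step 8: rescaling by $p$.** We want a power of the map to be the identity modulo $p$. On $S$ itself this fails in general: the map $x\mapsto x+x^2$ of $\mathbb Z_p[[x]]$ has $m$-th iterate a polynomial of degree $2^m$ modulo $p$, so no power with $m\ge1$ is the identity modulo $p$. After the substitution $x=pt$ it becomes $t\mapsto t+pt^2$, which is the identity modulo $p$.

In general, let $R=\mathbb Z_p\langle t_1,\dots,t_e\rangle$ (power series over $\mathbb Z_p$ with coefficients tending to $0$), and let $\iota:S\hookrightarrow R$, $x_l\mapsto pt_l$; it multiplies the coefficient of $x^\alpha$ by $p^{|\alpha|}$. Put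
$$F_l=p^{-1}f_l(pt)=p^{-1}f_l(0)+\sum_ja_{lj}t_j+\sum_{|\alpha|\ge2}p^{|\alpha|-1}c_{l,\alpha}t^\alpha\in R.$$
That $F_l$ has integral coefficients is due to $f_l(0)\in p\mathbb Z_p$, which says that $\psi$ fixes $\bar v$; it was not needed that $\psi$ fixes $v$. Let $\Psi:R\to R$ be the continuous $\mathbb Z_p$-algebra map with $t_l\mapsto F_l$ ($R$ is $p$-adically complete). Then $\Psi\iota=\iota\tilde\psi$: both sides are continuous and send $x_l$ to $f_l(pt)$.

Modulo $p$, the terms with $|\alpha|\ge2$ disappear. So on $R/pR=\mathbb F_p[t]$ the map $\Psi$ is an affine substitution, invertible since $(a_{lj}\bmod p)$ is. Let $M$ be the order of the finite group $\mathrm{AGL}_e(\mathbb F_p)$. Then $\Psi^M\equiv\mathrm{id}\bmod p$. For example, $x\mapsto x+p$ moves the point $x=0$; it becomes $t\mapsto t+1$, and its $p$-th power $t\mapsto t+p$ is the identity modulo $p$.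

Put $N=N_1M$; this serves all $i$. Put $\sigma_i=\phi_i^{-N}=\psi^M$, $\tilde\sigma_i=\tilde\psi^M$, $\Psi_i=\Psi^M$. Then $\tilde\sigma_i^m$ lifts $(\sigma_i^*)^m$ for all $m\in\mathbb Z$, $\Psi_i\iota=\iota\tilde\sigma_i$, and $\Delta_i:=\Psi_i-1$ maps $R$ into $pR$. By $\mathbb Z_p$-linearity, $\Delta_i^s(R)\subset p^sR$ for all $s\ge0$.

**Step 9: the binomial series.** Now we make the exponent a variable. For $m\in\mathbb Z$ the operator
$$\Lambda_m=\sum_{s\ge0}\binom ms\Delta_i^s$$
converges on $R$. By Vandermonde's identity $\Lambda_m\Lambda_{m'}=\Lambda_{m+m'}$ for all $m,m'\in\mathbb Z$, and $\Lambda_0=1$, $\Lambda_1=\Psi_i$. So $\Psi_i$ is invertible and $\Psi_i^m=\Lambda_m$ for all $m\in\mathbb Z$. From $\Psi_i\iota=\iota\tilde\sigma_i$ we get $\iota\tilde\sigma_i^m=\Psi_i^m\iota$ for all $m\in\mathbb Z$.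

**Lemma 7.1.** For $\tilde h\in S$ and each $\alpha$ there is $\gamma_\alpha\in\mathcal A$ such that, for all $m\in\mathbb Z$, the coefficient of $x^\alpha$ in $\tilde\sigma_i^m\tilde h$ is $\gamma_\alpha(m)$.

*Proof.* This coefficient is $p^{-|\alpha|}$ times the coefficient of $t^\alpha$ in $\iota\tilde\sigma_i^m\tilde h=\Lambda_m\iota\tilde h$. So it equals $p^{-|\alpha|}\sum_s\binom msd_s$, where $d_s\in p^s\mathbb Z_p$ is the coefficient of $t^\alpha$ in $\Delta_i^s\iota\tilde h$. Now $\binom Tsd_s=\frac{d_s}{s!}T(T-1)\cdots(T-s+1)$, and $\operatorname{ord}_p(d_s/s!)\ge s/2$ by (1.1). Hence $\gamma_\alpha=p^{-|\alpha|}\sum_s\binom Tsd_s$ converges in $\mathcal A$ and has the required values. $\square$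

**Step 10: the ideals form analytic families.** We connect Lemma 7.1 with the ideals $J_n$ of (5.1). Fix $a\in\{0,\dots,N-1\}$ and let $n=a+Nm$. Since $\sigma_i^m=\phi_i^{-Nm}$,
$$\phi_i^n(\mathcal Z_i)=\phi_i^{Nm}(\phi_i^a\mathcal Z_i)=(\sigma_i^m)^{-1}(\phi_i^a\mathcal Z_i).$$
Let $h_{i,1},h_{i,2},\dots$ be finitely many generators of the ideal of $\phi_i^a\mathcal Z_i$ in $O$ (the unit ideal if $\bar v\notin\phi_i^a\mathcal Z_i$). As $\sigma_i$ fixes $\bar v$, the ideal of $\phi_i^n(\mathcal Z_i)$ in $O$ is generated by the $(\sigma_i^*)^mh_{i,s}$. Localizing at $P$, we see that $J_n\subset B$ is generated by the images of the elements $(\sigma_i^*)^mh_{i,s}\in O$, over all $i$ and $s$. Here $\sigma_i^*$ acts on $O$, not on $B$; this suffices.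

Choose $\tilde h_{i,s}\in S$ lifting $h_{i,s}$. Then $\tilde\sigma_i^m\tilde h_{i,s}$ lifts $(\sigma_i^*)^mh_{i,s}$. By (6.2), (6.1) and Lemma 7.1, the class of $(\sigma_i^*)^mh_{i,s}$ in $B/\mathfrak m^{d+1}$ is $\sum_{|\alpha|\le d}\gamma_\alpha(m)x^\alpha$, with $\gamma_\alpha\in\mathcal A$ independent of $m$. The $x^\alpha$ span $B/\mathfrak m^{d+1}$. So $(J_{a+Nm})_{m\in\mathbb Z}$ is an analytic family of ideals in the sense of Definition 1.1.

**Step 11: end of the proof.** By (5.1) and Lemma 1.2, for each $a$ the set
$$\{m\in\mathbb Z:a+Nm\in E_j\}=\{m:\dim B/J_{a+Nm}\ge j\}$$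
is finite or all of $\mathbb Z$. So $E_j$ is the union of some residue classes modulo $N$ and a finite set, and $N$ does not depend on $j$. This proves Theorem 2.1, and with it Corollary 2.2. $\blacksquare$

## 8. The exceptional sets for each pair of codimensions

We prove Theorem 2.3. Let $\mathcal E$ be the exceptional set; it is semilinear by Corollary 2.2. By (2.1), $\dim Y=\dim V+c$ and $\dim Z=\dim V+b$.

**Step 1: containments when $b=1$ or $c=1$.** This step makes the restrictions in cases 1 and 2 accessible. If $c=1$, then $\mathcal E=\{n:\phi^{-n}(Y)\subset Z\}$, as shown in Section 4. If $b=1$, then $\dim\phi^n(Z)=\dim V+1$, and any irreducible $W'\supsetneq V$ in $Y\cap\phi^n(Z)$ must equal $\phi^n(Z)$; so $\mathcal E=\{n:\phi^n(Z)\subset Y\}$.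

**Step 2: restrictions for $(1,1)$.** Here $Y$ and $Z$ are irreducible of the same dimension, so $\mathcal E=\{n:\phi^n(Z)=Y\}$. This is empty or a coset of the subgroup $\{n:\phi^n(Z)=Z\}$ of $\mathbb Z$, that is, empty, one element, or one residue class.

**Step 3: restrictions for $(1,2)$ and $(2,1)$.** We show that an infinite $\mathcal E$ is periodic. By Step 1, $\mathcal E=\{n:\psi^n(C)\subset D\}$ with $C,D$ irreducible closed and $\dim C=\dim D-1$: take $(\psi,C,D)=(\phi,Z,Y)$ for $(1,2)$ and $(\phi^{-1},Y,Z)$ for $(2,1)$. Suppose $\mathcal E$ is infinite.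

If $\psi^N(C)=C$ for some $N>0$, then $\mathcal E+N=\mathcal E$, so $\mathcal E$ is a finite union of residue classes modulo $N$.

Otherwise the $\psi^n(C)$, $n\in\mathbb Z$, are pairwise distinct. Since $\mathcal E$ is infinite and semilinear, it contains some $a+N\mathbb Z$ with $N>0$. The set $U=\bigcup_{m\in\mathbb Z}\psi^{a+Nm}(C)\subset D$ is a union of infinitely many distinct irreducible closed sets of dimension $\dim D-1$. If $U$ lay in a proper closed subset of $D$, each of them would be a component of that subset, since proper closed subsets of the irreducible $D$ have dimension at most $\dim D-1$; but a closed set has only finitely many components. So $U$ is dense in $D$. Since $\psi^N(U)=U$, taking closures gives $\psi^N(D)=D$, hence $\mathcal E+N=\mathcal E$, and $\mathcal E$ is again a finite union of residue classes.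

For the remaining $(b,c)$ no restriction beyond semilinearity is claimed. It remains to realize all the listed sets. Throughout, $V=\{0\}$ and $\zeta$ is a primitive $N$-th root of unity.

**Step 4: padding.** This reduces the realizations to small $(b,c)$. Suppose $(X,\phi,Y,Z)$ realizes $\mathcal E$ for $(b,c)$ with $X=\mathbb A^{b+c}$. On $X\times\mathbb A^{b'}\times\mathbb A^{c'}$ take $\phi\times\mathrm{id}$, $Y\times0\times\mathbb A^{c'}$ and $Z\times\mathbb A^{b'}\times0$. The codimensions are $b+b'$ and $c+c'$, and the intersections are $(Y\cap\phi^n(Z))\times0\times0$. So $\mathcal E$ is realized for $(b+b',c+c')$. Linearity of $\phi$ and smoothness of $Y$ are preserved.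

**Step 5: $(1,1)$.** In $\mathbb A^2$, the examples at the start of Section 3 realize $\{s\}$ for every $s\in\mathbb Z$ and every class $a+N\mathbb Z$. For $\emptyset$ take $\phi=\mathrm{id}$ and two different lines through $0$.

**Step 6: a line and a hypersurface.** This handles $(1,c)$ and $(b,1)$ with $b,c\ge2$. Let $L$ be a line through $0$ in affine space, $D\ni0$ a smooth irreducible hypersurface, $\alpha$ an invertible linear map, and $\mathcal E=\{n:\alpha^n(L)\subset D\}$. Both $(Y,Z,\phi)=(D,L,\alpha)$ and $(Y,Z,\phi)=(L,D,\alpha^{-1})$ realize $\mathcal E$: the intersections are $D\cap\alpha^n(L)$ and $L\cap\alpha^{-n}(D)$, and since proper closed subsets of a line are finite, $0$ is non-isolated in them iff $\alpha^n(L)\subset D$.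

In $\mathbb A^3$ with coordinates $(x_0,x_1,x_3)$, which gives $(1,2)$ and $(2,1)$:

- $\mathcal E$ finite nonempty: $\alpha(x_0,x_1,x_3)=(x_0,x_1+x_0,x_3)$, $L=k(1,0,0)$, $D:\ x_3+\prod_{s\in\mathcal E}(x_1-sx_0)=0$.
- $\mathcal E$ the nonempty union of the classes $r\in\mathcal R$ modulo $N$: $\alpha=\mathrm{diag}(1,\zeta,1)$, $L=k(1,1,0)$, $D:\ x_3+\prod_{r\in\mathcal R}(x_1-\zeta^rx_0)=0$.

In $\mathbb A^4$, which gives $(1,3)$ and $(3,1)$ and, by padding, $(1,c)$ and $(b,1)$ for all $b,c\ge3$: let $\mathcal E=F_0\cup\{n:n\bmod N\in\mathcal R\}\ne\emptyset$ with $F_0$ finite, and take $\alpha(x_0,x_1,x_2,x_3)=(x_0,x_1+x_0,\zeta x_2,x_3)$, $L=k(1,0,1,0)$,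
$$D:\quad x_3+\prod_{s\in F_0}(x_1-sx_0)\prod_{r\in\mathcal R}(x_2-\zeta^rx_0)=0.$$

In each case $D$ is the graph of a homogeneous polynomial of degree at least $1$, so it is smooth, irreducible and contains $0$. The line $\alpha^n(L)$ is spanned by $(1,n,0)$, $(1,\zeta^n,0)$, $(1,n,\zeta^n,0)$ respectively. At $\mu$ times the spanning vector, the equation of $D$ takes the value $\mu^{\deg}$ times $\prod(n-s)$, $\prod(\zeta^n-\zeta^r)$, or $\prod(n-s)\prod(\zeta^n-\zeta^r)$. In characteristic $0$ this vanishes for all $\mu$ iff $n\in\mathcal E$.

For $\mathcal E=\emptyset$ take $D=\{x_0=0\}$ with any of the above $L$ and $\alpha$: the spanning vectors have first coordinate $1$.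

**Step 7: all $b,c\ge2$.** By padding it suffices to realize an arbitrary semilinear set $\mathcal E$, possibly empty, for $(2,2)$ in $X=\mathbb A^4$. The plan is to make the exceptional condition the incidence of a moving line with a fixed rational curve in $\mathbb P^3$.

Write $\mathcal E=F_0\sqcup\{n:n\bmod N\in\mathcal R\}$ with $F_0$ finite. Replacing $N$ by a large multiple, assume that the elements of $F_0$ lie in pairwise distinct classes modulo $N$; none of these classes is in $\mathcal R$. Put
$$\phi^{-n}(x_0,x_1,x_2,x_3)=(x_0,\,x_1,\,x_2+nx_1,\,\zeta^nx_3),\qquad Y=\{(s,w,0,s)\},\qquad\phi^{-n}(Y)=\{(s,w,nw,\zeta^ns)\}.$$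
By Lagrange interpolation choose $f,g\in k[\tau]$ of degree at most $N-1$ such that for every $i\in\mathbb Z/N$:

- $f(\zeta^i)=g(\zeta^i)=0$ if $i\in\mathcal R$;
- $f(\zeta^i)=1$ and $g(\zeta^i)=s$ if $i\notin\mathcal R$ is the class of $s\in F_0$;
- $f(\zeta^i)=0$ and $g(\zeta^i)=1$ for all other $i$.

Replace $g$ by $g+\tau(\tau^N-1)$. This does not change its values at the $\zeta^i$, and now $\deg g=N+1$, which is at least $2$ and larger than $\deg f$. Hence $\tau\mapsto[1:f(\tau):g(\tau):\tau]$ extends to a morphism $\mathbb P^1\to\mathbb P^3$ with $\infty\mapsto[0:0:1:0]$, since the third coordinate has strictly the largest degree. Let $C$ be its image, an irreducible closed curve, and let $Z\subset\mathbb A^4$ be the affine cone over $C$, an irreducible surface. Both $Y$ and $Z$ have codimension $2$, and $Y$ is a plane, so it is smooth.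

Let $\ell_n=\mathbb P(\phi^{-n}(Y))=\{[s:w:nw:\zeta^ns]\}$. Since $\phi^{-n}(Y)$ and $Z$ are cones, $0$ is non-isolated in $\phi^{-n}(Y)\cap Z$, equivalently in $Y\cap\phi^n(Z)$, iff $\ell_n\cap C\ne\emptyset$. The point $[0:0:1:0]$ lies on no $\ell_n$: $s=w=0$ would force the third coordinate to vanish. The point $[1:f(\tau):g(\tau):\tau]$ lies on $\ell_n$ iff, with $s=1$ and $w=f(\tau)$, we have $g(\tau)=nf(\tau)$ and $\tau=\zeta^n$. So
$$n\in\text{exceptional set}\iff g(\zeta^n)=n\,f(\zeta^n).$$
If $n\bmod N\in\mathcal R$, this reads $0=0$ and holds. If $n$ is in the class of $s\in F_0$, it reads $s=n$ in $k$, which in characteristic $0$ holds only for the integer $n=s$. For all other $n$ it reads $1=0$ and fails. The exceptional set is $\mathcal E$. $\blacksquare$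

## 9. The set $\{p^i\}$ in characteristic $p$

We prove Proposition 2.4. Let $k$ be algebraically closed of characteristic $p>0$ and $t\in k$ transcendental over $\mathbb F_p$. Take the data (3.1) in $X=\mathbb A^4$ with $V=\{0\}$; $Y$ and $Z$ are planes, so both have codimension $2$. By the computation in Section 3, which holds in every characteristic, the exceptional set is
$$\{n\in\mathbb Z:(1+t)^n=1+t^n\}.$$

- $n=0$: the equation reads $1=2$, which is false, so $0$ is not exceptional.
- $n=-m<0$: multiplying by $t^m(1+t)^m$, the equation becomes $t^m-(1+t)^m=t^m(1+t)^m$. The left side has degree at most $m$ in $t$, the right side degree $2m>m$. As $t$ is transcendental, this is impossible.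
- $n=p^iq>0$ with $p\nmid q$, $q\ge1$: put $y=t^{p^i}$, also transcendental over $\mathbb F_p$. Since $(1+t)^{p^i}=1+y$, the equation reads $(1+y)^q=1+y^q$. It holds for $q=1$. For $q>1$ it fails, because the coefficient of $y$ is $q\ne0$ in $\mathbb F_p$ on the left and $0$ on the right.

The exceptional set is $\{p^i:i\ge0\}$. It is infinite but contains no negative integers, so it contains no residue class and is not semilinear. $\blacksquare$
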